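\title{D\'ej\`a vu moments without d\'ej\`a vu links}

\begin{abstract}
An observer in a spacetime has a d\'ej\`a vu moment when a light ray through an earlier point of the observer's world line meets the world line again. If the skies of two events $x,y$ in a globally hyperbolic spacetime form a d\'ej\`a vu Legendrian link, then every observer traveling from $x$ to $y$ has such a moment. We show that the converse, conjectured for Cauchy surfaces not homeomorphic to the sphere, is false. There is a short counterexample with Cauchy surface $\mathbb{RP}^n$. More generally, the converse fails for every Cauchy surface of dimension at least two, for a nonempty open set of events $y$, and even for a compactly supported perturbation of Minkowski space. It does hold, with an explicit criterion, for the product of the time axis with a complete Riemannian manifold without conjugate points.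
\end{abstract}

\section{The problem and the results}\label{sec:intro}

An observer emits light at every moment and may later meet some of it again. In Minkowski space this never happens: along a timelike curve $t\mapsto(t,z(t))$ one has $|z(t_2)-z(t_1)|<t_2-t_1$, while two events on a light ray satisfy $|z_2-z_1|=|t_2-t_1|$. In the flat cylinder $\mathbb{R}\times(\mathbb{R}/\mathbb{Z})\times\mathbb{R}^{n-1}$ an observer at rest meets, after time $1$, the light that has traveled once around the circle. This paper is about pairs of events $x,y$ such that no observer going from $x$ to $y$ can avoid such an encounter, and about the question whether the contact topology of the space of light rays detects this.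

\subsection{Spacetimes and d\'ej\`a vu moments}

Manifolds are smooth and without boundary. A \emph{spacetime} is a connected time-oriented Lorentzian manifold $(\mathcal{X},G)$ of dimension $n+1\ge3$, with signature $(-,+,\dots,+)$. Timelike and causal curves are piecewise smooth. A curve \emph{from $x$ to $y$} is defined on a compact interval, and its endpoints count as points of the curve. We write $x\ll y$ if there is a future-directed timelike curve from $x$ to $y$, and $x\le y$ if $x=y$ or there is a future-directed causal curve from $x$ to $y$. A \emph{Cauchy surface} is a hypersurface $M\subset\mathcal{X}$ that every inextendible timelike curve meets exactly once, and $\mathcal{X}$ is \emph{globally hyperbolic} if and only if it has one. Then $M$ is connected and $\dim M=n\ge2$.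

Let $c$ be a future-directed timelike curve. A \emph{d\'ej\`a vu moment} on $c$ is a point $x_+=c(t_+)$ for which there are a point $x_-=c(t_-)$ with $t_-<t_+$ and a null geodesic connecting $x_-$ to $x_+$.

\subsection{Legendrian links and skies}

Let $(Y,\xi)$ be a contact manifold of dimension $2n-1$ with a co-oriented contact structure. Thus $\xi=\ker\eta$ for a contact form $\eta$ that is fixed up to multiplication by a positive function. A \emph{Legendrian submanifold} is an $(n-1)$-dimensional submanifold tangent to $\xi$, and a \emph{Legendrian isotopy} is a smooth map $\iota\colon L\times[0,1]\to Y$ such that each $\iota_\sigma=\iota(\cdot,\sigma)$ is an embedding onto a Legendrian submanifold. The isotopy is \emph{positive} if the trajectories of the points of $L$ are positively transverse to $\xi$, that is, $\eta(\partial_\sigma\iota)>0$, and it is \emph{embedded} if the map $\iota$ itself is an embedding. We allow any compact interval in place of $[0,1]$.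

A \emph{Legendrian link} is an ordered pair $(\Lambda_1,\Lambda_2)$ of disjoint closed connected Legendrian submanifolds. It is a \emph{d\'ej\`a vu link} if
\begin{itemize}
\item[(P)] there is a positive Legendrian isotopy from $\Lambda_1$ to $\Lambda_2$, and
\item[(DjV)] there is no embedded positive Legendrian isotopy from $\Lambda_1$ to $\Lambda_2$.
\end{itemize}
So $\Lambda_1$ can be moved positively to $\Lambda_2$, but only by passing through some point of $Y$ twice.

For a globally hyperbolic spacetime $\mathcal{X}$ with Cauchy surface $M$, let $\mathfrak{N}_{\mathcal{X}}$ be the space of unparametrized future-directed inextendible null geodesics. It carries a standard co-oriented contact structure, recalled in Section~\ref{sec:prelim}, and is contactomorphic to the spherical cotangent bundle $ST^*M$. The \emph{sky} $\mathfrak{S}_x\subset\mathfrak{N}_{\mathcal{X}}$ of an event $x$ is the set of null geodesics through $x$. It is a Legendrian sphere of dimension $n-1\ge1$, Legendrian isotopic to a fiber of $ST^*M$. The co-orientation is the one for which moving a point to the future moves its sky positively. Two skies intersect exactly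 when the two events lie on a common null geodesic.

\subsection{The conjecture}

The two notions are tied together as follows. The skies of the points of a smooth future-directed timelike curve form a positive Legendrian isotopy, and this isotopy is embedded exactly when the curve has no d\'ej\`a vu moment (Lemma~\ref{lem:skies}). It is known that if $(\mathfrak{S}_x,\mathfrak{S}_y)$ is a d\'ej\`a vu link, then every future-directed timelike curve from $x$ to $y$ has a d\'ej\`a vu moment; for smooth curves this is immediate from the lemma. The following conjecture, which comes from \cite{Nemirovski}, asks for the converse.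

\medskip
\noindent\textbf{Conjecture.} \emph{Let $\mathcal{X}$ be a globally hyperbolic spacetime whose Cauchy surface is not homeomorphic to the sphere, and let $x\le y$ in $\mathcal{X}$. If every future-directed timelike curve from $x$ to $y$ has a d\'ej\`a vu moment, then the skies $\mathfrak{S}_x$ and $\mathfrak{S}_y$ either intersect or form a d\'ej\`a vu link $(\mathfrak{S}_x,\mathfrak{S}_y)$ in $\mathfrak{N}_{\mathcal{X}}$.}
\medskip

The first alternative covers, in particular, the case where $x\le y$ but not $x\ll y$: the hypothesis is then empty, and either $x=y$ or a null geodesic joins $x$ to $y$. Some restriction on the spacetime is also needed, because the statement fails for the product of the time axis with the round sphere (Remark~\ref{rem:sphere}). In the remaining cases the conjecture compares two families of positive isotopies from $\mathfrak{S}_x$ to $\mathfrak{S}_y$: those that consist of skies, and all of them. It says that if no isotopy of the first family is embedded, then none of the second is. The flat examples above support this, and in them the reason is topological: light returns to the observer because it has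 wound around a noncontractible loop, and the winding can be read off the link (Theorem~\ref{thm:noconj}). But light also returns because it is \emph{focused}, and we shall see that the link of skies need not remember this.

\subsection{Results}

Events in $\mathbb{R}\times M$ are written $(t,z)$, and all metrics below are time-oriented by $\partial_t$.

\begin{theorem}\label{thm:rp}
Let $n\ge2$ and $\mathcal{X}=\mathbb{R}\times\mathbb{RP}^n$ with the metric $-dt^2+g$, where $g$ is the round metric for which $\mathbb{RP}^n$ is the quotient of the unit sphere. Let $p\in\mathbb{RP}^n$, $0<\varepsilon<\pi$, $x=(0,p)$ and $y=(\pi+\varepsilon,p)$. Then every future-directed timelike curve from $x$ to $y$ has a d\'ej\`a vu moment, but $\mathfrak{S}_x\cap\mathfrak{S}_y=\varnothing$ and $(\mathfrak{S}_x,\mathfrak{S}_y)$ is not a d\'ej\`a vu link.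
\end{theorem}

Since $\mathbb{RP}^n$ is not simply connected, it is not homeomorphic to $S^n$, and the conjecture is false. One could try to save it by excluding more manifolds. The next theorem shows that no topological hypothesis on the Cauchy surface makes the conjecture true.

\begin{theorem}\label{thm:main}
Let $M$ be any connected manifold of dimension $n\ge2$. There are a globally hyperbolic spacetime $\mathcal{X}$ with Cauchy surface $M$, a point $x$ and a nonempty open set of points $y\gg x$ such that every future-directed timelike curve from $x$ to $y$ has a d\'ej\`a vu moment, $\mathfrak{S}_x\cap\mathfrak{S}_y=\varnothing$, and $(\mathfrak{S}_x,\mathfrak{S}_y)$ is not a d\'ej\`a vu link. One can take $\mathcal{X}=\mathbb{R}\times M$ with a metric equal to $-dt^2+h$ outside a compact set, where $h$ is a complete Riemannian metric; for $M=\mathbb{R}^n$ one can take $h$ flat.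
\end{theorem}

In products in which light is never focused, the statement of the conjecture is true.

\begin{theorem}\label{thm:noconj}
Let $(M,g)$ be a connected complete Riemannian manifold without conjugate points, $\dim M\ge2$, let $\mathcal{X}=(\mathbb{R}\times M,-dt^2+g)$, and let $x\le y$ with $\mathfrak{S}_x\cap\mathfrak{S}_y=\varnothing$. The following are equivalent:
\begin{itemize}
\item[(a)] $(\mathfrak{S}_x,\mathfrak{S}_y)$ is a d\'ej\`a vu link;
\item[(b)] every future-directed timelike curve from $x$ to $y$ has a d\'ej\`a vu moment;
\item[(c)] in the universal cover of $\mathcal{X}$, at least two lifts of $y$ lie in the chronological future of a given lift of $x$.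
\end{itemize}
\end{theorem}

For instance, take $x=(0,p)$ and $y=(T,p)$ with $T>0$ in the flat cylinder. The lifts of $p$ lie at distances $|k|$, $k\in\mathbb{Z}$, from a given lift. Hence the skies are disjoint if and only if $T\notin\mathbb{Z}$, and then (a), (b) and (c) hold if and only if $T>1$.

All d\'ej\`a vu moments in this paper are found in the same way. A family of light rays from $x$ reaches the place $z$ at a time $T(z)$ that depends continuously on $z$. If an observer $(t,z(t))$ is ahead of this wave at one time, $t<T(z(t))$, and behind it at a later time, $t>T(z(t))$, then the observer meets a ray from $x$ in between. Section~\ref{sec:rp} shows this in the smallest case, Theorem~\ref{thm:rp}. Sections \ref{sec:main} and~\ref{sec:noconj} prove Theorems \ref{thm:main} and~\ref{thm:noconj} and can be read independently of each other.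

\section{The contact geometry of light rays}\label{sec:prelim}

\subsection{The contact structure and skies along a curve}

Let $\sigma\mapsto\ell_\sigma$ be a smooth path in $\mathfrak{N}_{\mathcal{X}}$. Choose a smooth map $\Psi(\sigma,\tau)$ such that $\tau\mapsto\Psi(\sigma,\tau)$ is a future-directed affine parametrization of $\ell_\sigma$, and put $X=\partial_\tau\Psi$, $J=\partial_\sigma\Psi$. Since $\nabla_\tau X=0$, $\nabla_\tau J=\nabla_\sigma X$ and $G(X,X)=0$,
\[
\partial_\tau\, G(X,J)=G(X,\nabla_\tau J)=G(X,\nabla_\sigma X)=\tfrac12\,\partial_\sigma\, G(X,X)=0 .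
\]
So $G(X,J)$ is constant along each $\ell_\sigma$. Another choice of affine parameters multiplies $X$ by a positive number and adds a multiple of $X$ to $J$, so it multiplies $G(X,J)$ by a positive number. The standard contact structure on $\mathfrak{N}_{\mathcal{X}}$ consists of the velocity vectors of paths with $G(X,J)=0$. To compute $G(X,J)$ one may follow any smoothly moving point $c(\sigma)=\Psi(\sigma,\tau(\sigma))\in\ell_\sigma$: its velocity is $c'=J+\tau'X$, and $X$ is null, so
\begin{equation}\label{eq:follow}
G(X,J)=G(X,c'(\sigma)).
\end{equation}
If $c$ is constant, this vanishes, which is why skies are Legendrian. If $c'$ is future-directed timelike, it is negative. Hence the positive side of the contact hyperplane is $\{G(X,J)<0\}$.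

\begin{lemma}\label{lem:disjoint}
A positive Legendrian isotopy $\iota\colon L\times[0,1]\to Y$ with $L$ closed is embedded if and only if the submanifolds $\iota_\sigma(L)$ are pairwise disjoint.
\end{lemma}

\begin{proof}
The differential of $\iota$ maps the tangent space of $L$ injectively into $\xi$ and maps $\partial_\sigma$ to a vector outside $\xi$, so $\iota$ is an immersion. An immersion of a compact manifold is an embedding if and only if it is injective. Each $\iota_\sigma$ is injective, so $\iota$ is injective if and only if the images are pairwise disjoint.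
\end{proof}

\begin{lemma}\label{lem:skies}
Let $c\colon[a,b]\to\mathcal{X}$ be a smooth future-directed timelike curve in a globally hyperbolic spacetime. The skies $\mathfrak{S}_{c(\sigma)}$ form a positive Legendrian isotopy from $\mathfrak{S}_{c(a)}$ to $\mathfrak{S}_{c(b)}$. It is embedded if and only if $c$ has no d\'ej\`a vu moment.
\end{lemma}

\begin{proof}
Choose a smooth orthonormal frame $E_0,\dots,E_n$ along $c$ with $E_0$ future-directed timelike. For $v\in S^{n-1}$ let $\iota(v,\sigma)$ be the null geodesic through $c(\sigma)$ tangent to $E_0+\sum_iv_iE_i$. Then $\iota_\sigma$ parametrizes $\mathfrak{S}_{c(\sigma)}$, and $\iota$ is positive by \eqref{eq:follow}. For $\sigma<\sigma'$ the skies of $c(\sigma)$ and $c(\sigma')$ meet if and only if a null geodesic connects these points. Now apply Lemma~\ref{lem:disjoint}.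
\end{proof}

\subsection{Metrics of the form $-dt^2+g_t$}\label{sec:split}

All spacetimes in the proofs are of the following kind.

\begin{lemma}\label{lem:gh}
Let $h$ be a complete Riemannian metric on a connected manifold $M$, and let $g_t$ be a smooth family of Riemannian metrics with $g_t\ge c_0^2h$ for a constant $c_0>0$. Then every inextendible causal curve in $(\mathbb{R}\times M,-dt^2+g_t)$ meets each slice $\{t\}\times M$ exactly once. In particular the spacetime is globally hyperbolic with Cauchy surface $M$.
\end{lemma}

\begin{proof}
A nonzero causal vector has nonzero $\partial_t$-component, so a causal curve can be written as $t\mapsto(t,z(t))$ with $|\dot z|_{g_t}\le1$. Then $|\dot z|_h\le1/c_0$. If the interval of definition had a finite end, then $z(t)$ would converge there by completeness of $h$, and the curve would be extendible.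
\end{proof}

From now on future-directed causal curves in such a spacetime are parametrized by $t$. A null geodesic crosses $\{0\}\times M$ at one point $(0,z)$ in a direction $\partial_t+v$ with $|v|_{g_0}=1$. This identifies $\mathfrak{N}_{\mathcal{X}}$ with the unit tangent bundle $\pi\colon SM\to M$ of $g_0$. Apply \eqref{eq:follow} to the crossing point of a path $(z(\sigma),v(\sigma))$: up to a positive factor, $G(X,J)=g_0(v,z')$. Therefore the contact structure is the kernel of
\[
\alpha_{(z,v)}(\zeta)=g_0(v,d\pi\,\zeta),
\]
and \emph{the positive side is $\{-\alpha>0\}$}. In coordinates in which $g_0$ is Euclidean, $\alpha=\langle v,dz\rangle$.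

The projection $\pi(\mathfrak{S}_x)$ is the wave front of $x$ at time $0$. In the other direction, if $\Sigma\subset M$ is a hypersurface with unit normal field $\nu$, then $\{(z,\nu(z)):z\in\Sigma\}$ is Legendrian, because $g_0(\nu,\cdot)$ vanishes on $T\Sigma$. When $\Sigma$ bounds a compact domain and $\nu$ is the outward normal, we denote this submanifold by $N^+\Sigma$.

If $g_t=g$ does not depend on $t$, the null geodesics are the curves $t\mapsto(t,\gamma(t))$ with $\gamma\colon\mathbb{R}\to M$ a unit-speed geodesic of $g$, and $\mathfrak{S}_{(t,p)}=\{\gamma:\gamma(t)=p\}$. In Minkowski space this reads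
\begin{equation}\label{eq:minksky}
\mathfrak{S}_{(t_0,z_0)}=\{(z_0-t_0v,\,v):v\in S^{n-1}\}.
\end{equation}
These are the outward unit normals of the sphere of radius $|t_0|$ about $z_0$ if $t_0<0$, and the inward ones if $t_0>0$.

\subsection{Moving a link}

Condition (DjV) depends only on the Legendrian isotopy class of the link. We need this in the following form.

\begin{lemma}\label{lem:move}
Let $\Lambda^s$, $0\le s\le1$, be a Legendrian isotopy of closed Legendrian submanifolds of $Y$, all disjoint from a closed Legendrian submanifold $\Lambda'$. If there is an embedded positive Legendrian isotopy from $\Lambda^1$ to $\Lambda'$, then there is one from $\Lambda^0$ to $\Lambda'$.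
\end{lemma}

\begin{proof}
The Legendrian isotopy extension theorem \cite[Theorem 2.6.2]{Geiges} says that for every isotopy $j_s$ of Legendrian embeddings of a closed manifold into $Y$ there is a contact isotopy $\Phi_s$ of $Y$ with $\Phi_0=\mathrm{id}$ and $\Phi_s\circ j_0=j_s$. Apply it to $\Lambda^s\sqcup\Lambda'$, with $\Lambda'$ at rest. Then $\Phi_1(\Lambda^0)=\Lambda^1$ and $\Phi_1(\Lambda')=\Lambda'$. Write $\Phi_s^*\eta=f_s\eta$. The function $f_s$ vanishes nowhere, depends continuously on $s$, and $f_0=1$, so $f_1>0$ and $\Phi_1$ preserves the co-orientation. If $\iota$ is an embedded positive Legendrian isotopy from $\Lambda^1$ to $\Lambda'$, then $\Phi_1^{-1}\circ\iota$ is one from $\Lambda^0$ to $\Lambda'$.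
\end{proof}

\section{Perfect refocusing: the Cauchy surface $\mathbb{RP}^n$}\label{sec:rp}

In $\mathbb{R}\times\mathbb{RP}^n$ all light emitted at $(0,p)$ returns to $p$ at time $\pi$. So distinct events have the same sky, and the link of skies cannot tell $(\pi+\varepsilon,p)$ from $(\varepsilon,p)$. An observer can: on the way to $(\pi+\varepsilon,p)$ the returning light has to be crossed.

\begin{proof}[Proof of Theorem~\ref{thm:rp}]
The spacetime is globally hyperbolic by Lemma~\ref{lem:gh}. A unit-speed geodesic $\gamma$ of $\mathbb{RP}^n$ lifts to a great circle $\tilde\gamma(t)=a\cos t+b\sin t$ with $a,b$ orthonormal, and $\tilde\gamma(s)=\pm\tilde\gamma(s')$ if and only if $s-s'\in\pi\mathbb{Z}$. So $\gamma(s)=\gamma(s')$ if and only if $s-s'\in\pi\mathbb{Z}$. Since $\mathfrak{S}_{(t,p)}=\{\gamma:\gamma(t)=p\}$,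
\[
\mathfrak{S}_{(t+\pi,p)}=\mathfrak{S}_{(t,p)},\qquad \mathfrak{S}_{(s,p)}\cap\mathfrak{S}_{(s',p)}=\varnothing\quad\text{if }0<|s-s'|<\pi .
\]
Thus $\mathfrak{S}_y=\mathfrak{S}_{(\varepsilon,p)}$ is disjoint from $\mathfrak{S}_x$. Moreover the timelike segment $s\mapsto(s,p)$, $0\le s\le\varepsilon$, has no d\'ej\`a vu moment, so by Lemma~\ref{lem:skies} its skies form an embedded positive Legendrian isotopy from $\mathfrak{S}_x$ to $\mathfrak{S}_{(\varepsilon,p)}=\mathfrak{S}_y$. Condition (DjV) fails.

Let $d$ be the Riemannian distance and $T(z)=\pi-d(p,z)$. This is the arrival time of the returning wave. Indeed, running a minimal geodesic from $z$ to $p$ (any geodesic if $z=p$) gives a unit-speed geodesic $\gamma$ with $\gamma(-d(p,z))=z$ and $\gamma(0)=p$, and by periodicity $\gamma(T(z))=z$. So $(T(z),z)$ lies on a null geodesic through $x$. Let $t\mapsto(t,z(t))$ be a timelike curve from $x$ to $y$. The continuous function $t-T(z(t))$ equals $-\pi$ at $t=0$ and $\varepsilon$ at $t=\pi+\varepsilon$, so it vanishes at some $t^*\in(0,\pi+\varepsilon)$. The point $(t^*,z(t^*))$ is a d\'ej\`a vu moment, with $x_-=x$.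
\end{proof}

\begin{remark}\label{rem:sphere}
On the unit sphere $S^n$ a unit-speed geodesic satisfies $\gamma(s)=\gamma(s')$ if and only if $s-s'\in2\pi\mathbb{Z}$. The proof above, with $2\pi$ in place of $\pi$, gives the same conclusion for $x=(0,p)$ and $y=(2\pi+\varepsilon,p)$, $0<\varepsilon<2\pi$, in $\mathbb{R}\times S^n$.
\end{remark}

\section{Two dents in a wave front}\label{sec:main}

\subsection{The plan}\label{sec:plan}

On a general manifold $M$ we cannot refocus all the light from $x$. By Lemma~\ref{lem:move} we do not have to: it is enough that the link $(\mathfrak{S}_x,\mathfrak{S}_y)$ be Legendrian isotopic to the link of a timelike related pair in Minkowski space. We therefore look for a front of $x$ that is a round sphere except for small dents, such that the light from the dents catches every observer, while the dents can be pushed out without touching $\mathfrak{S}_y$.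

How small pieces of a front can catch every observer is visible for plane waves in Minkowski space. Let two plane waves travel in the directions $v_\pm=\mp\frac35e_1+\frac45e_n$ and pass through a point $q$ at time $1$, so that they reach $q+w$ at the times $1+v_\pm\cdot w$. An observer $(t,q+w(t))$ who arrives at $q$ at time $1+\varepsilon$ arrives after both waves. At a time $t<1+\varepsilon$ at which the observer is behind both waves, the average of the inequalities $t>1+v_\pm\cdot w(t)$ and the speed limit $|w(t)|<1+\varepsilon-t$ give
\[
t>1+\tfrac45\,w_n(t)>1-\tfrac45(1+\varepsilon-t),\qquad\text{that is,}\qquad t>1-4\varepsilon .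
\]
So the observer has crossed one of the waves between the times $1-4\varepsilon$ and $1+\varepsilon$, within distance $5\varepsilon$ of $q$. The region behind both waves is a wedge whose edge moves with speed $\frac54>1$, and no observer can keep up with it. One wave would not give such a bound: the observer $w(t)=-\lambda(1+\varepsilon-t)v_+$ with $\lambda<1$ is behind the first wave for all $t>1-\lambda\varepsilon/(1-\lambda)$, which is an arbitrarily long time as $\lambda\to1$.

The shape of the dents is dictated by the second requirement. Let the metric be flat for $t\ge0$ and let $y=(1+\varepsilon,q)$. By \eqref{eq:minksky}, $\mathfrak{S}_y$ lies over the sphere of radius $1+\varepsilon$ about $q$, so every deformation of the front inside the closed unit ball about $q$ avoids $\mathfrak{S}_y$. We put the dents inside this ball. A ray that reaches $q$ at time $1$ in the direction $v_\pm$ starts at the boundary point $q-v_\pm$ of the ball, so the dent touches the unit sphere from inside and is concave as seen from the source. We let it follow a sphere of radius $\frac12$. Then its light focuses at the center of that sphere at time $\frac12$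 and reaches $q$ at time $1$ as an expanding spherical wave with an explicit arrival time.

It remains to realize the dented sphere as the front of a point; this is done in Section~\ref{sec:eikonal} by solving the eikonal equation for the refractive index instead of the phase.

\subsection{The front $\Gamma$}\label{sec:front}

In $\mathbb{R}^n$ let $B(a,\lambda)$, $\bar B(a,\lambda)$, $S(a,\lambda)$ be the open ball, closed ball and sphere of radius $\lambda$ about $a$. Since $n\ge2$, the basis vectors $e_1$ and $e_n$ are distinct. Put
\[
q=2e_n,\qquad v_\pm=\mp\tfrac35e_1+\tfrac45e_n,\qquad a_\pm=q-v_\pm=\pm\tfrac35e_1+\tfrac65e_n,\qquad o_\pm=q-\tfrac12v_\pm=a_\pm+\tfrac12v_\pm ;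
\]
see Figure~\ref{fig:front}. Then $|v_\pm|=1$, $|a_\pm|=\ell:=3/\sqrt5$ and $v_\pm\cdot a_\pm=-\frac9{25}+\frac{24}{25}=\frac35$. With $\omega_\pm=a_\pm/\ell$ this gives $v_\pm\cdot\omega_\pm=1/\sqrt5>0$. The sphere $S(o_\pm,\frac12)$ passes through $a_\pm$ and lies in $\bar B(q,1)$, because $|o_\pm-q|=\frac12$. Let $r=\ell+\frac1{10}$, so $1.4<r<1.5$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2]
\draw[dashed] (0,2) circle (1);
\draw[dotted,thick] (0.3,1.6) circle (0.5);
\draw[dotted,thick] (-0.3,1.6) circle (0.5);
\draw[very thick] (61.8:1.4416) arc[start angle=61.8,end angle=-241.8,radius=1.4416];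
\draw[very thick] (80:1.4416) arc[start angle=80,end angle=100,radius=1.4416];
\draw[very thick] (61.8:1.4416) .. controls (0.676,1.273) and (0.667,1.260) .. (0.6597,1.2527) arc[start angle=-44,end angle=-78,radius=0.5] .. controls (0.336,1.096) and (0.309,1.409) .. (80:1.4416);
\draw[very thick] (118.2:1.4416) .. controls (-0.676,1.273) and (-0.667,1.260) .. (-0.6597,1.2527) arc[start angle=224,end angle=258,radius=0.5] .. controls (-0.336,1.096) and (-0.309,1.409) .. (100:1.4416);
\draw[->] (0.6,1.2) -- (0.03,1.96);
\draw[->] (-0.6,1.2) -- (-0.03,1.96);
\draw (0.471,1.130) -- (0.3,1.6);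
\draw (-0.471,1.130) -- (-0.3,1.6);
\fill (0,0) circle (0.025) node[below] {$0$};
\fill (0,2) circle (0.025) node[above=4pt] {$q$};
\fill (0.6,1.2) circle (0.025) node[below right] {$a_+$};
\fill (-0.6,1.2) circle (0.025) node[below left] {$a_-$};
\fill (0.3,1.6) circle (0.025) node[right] {$o_+$};
\fill (-0.3,1.6) circle (0.025) node[left] {$o_-$};
\node at (1.62,0) {$\Gamma$};
\node at (-0.6,-0.5) {$K$};
\end{tikzpicture}
\caption{The front $\Gamma$ for $n=2$ (schematic): a circle about $0$ with two dents, both inside the dashed unit circle about $q$. Near $a_\pm$ the front follows the dotted circle of radius $\frac12$ about $o_\pm$, so its outward normal lines there meet at $o_\pm$. The normal lines at $a_+$ and $a_-$ both reach $q$ after length $1$.}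
\label{fig:front}
\end{figure}

The derivative of $|\lambda\omega-o_\pm|^2$ with respect to $\lambda$ at $(\lambda,\omega)=(\ell,\omega_\pm)$ is $2(a_\pm-o_\pm)\cdot\omega_\pm=-1/\sqrt5\ne0$. By the implicit function theorem, near $a_\pm$ the sphere $S(o_\pm,\frac12)$ is a radial graph $\{R_\pm(\omega)\omega:\omega\in W_\pm\}$, where $W_\pm$ is a neighborhood of $\omega_\pm$ in $S^{n-1}$, $R_\pm$ is smooth and $R_\pm(\omega_\pm)=\ell$. We shrink $W_\pm$ so that for $\omega\in W_\pm$
\begin{equation}\label{eq:W}
(o_\pm-R_\pm(\omega)\omega)\cdot\omega>0,\qquad 1<R_\pm(\omega)<r,\qquad |r\omega-q|<1 .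
\end{equation}
This is possible because the three conditions hold at $\omega_\pm$; for the last one,
\[
|r\omega_\pm-q|^2=|\tfrac1{10}\omega_\pm-v_\pm|^2=\tfrac1{100}-\tfrac{2}{10\sqrt5}+1<1 .
\]
As $\omega_+,\omega_-,e_n$ are distinct, we may also assume $W_+\cap W_-=\varnothing$ and $e_n\notin W_+\cup W_-$.

Let $\chi_\pm\colon S^{n-1}\to[0,1]$ be smooth, with compact support in $W_\pm$ and equal to $1$ near $\omega_\pm$. For $0\le s\le1$ put
\[
R_s=r-(1-s)\bigl[\chi_+(r-R_+)+\chi_-(r-R_-)\bigr],\qquad \Gamma_s=\{R_s(\omega)\omega:\omega\in S^{n-1}\}.
\]
Write $R=R_0$, $\Gamma=\Gamma_0$ and $K=\{\lambda\omega:0\le\lambda\le R(\omega)\}$, and let $\nu$ be the outward unit normal of $K$ along $\Gamma$. Note that $1<R_s\le r$, $\Gamma_1=S(0,r)$ and $R(e_n)=r$. Of the two unit normals of a radial graph at a point $\lambda\omega$, the outward one is the one that has positive product with $\omega$.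

\begin{lemma}\label{lem:front}
\begin{itemize}
\item[(i)] If $\omega\in\operatorname{supp}\chi_+\cup\operatorname{supp}\chi_-$, then $R_s(\omega)\omega\in\bar B(q,1)$ for all $s$.
\item[(ii)] Otherwise $R_s(\omega)=r$ and the outward unit normal of $\Gamma_s$ at $r\omega$ is $\omega$, for all $s$.
\item[(iii)] There are neighborhoods $V_\pm$ of $v_\pm$ in $S^{n-1}$ such that for $v\in V_\pm$ the point $o_\pm-\frac12v$ lies on $\Gamma$ and $\nu(o_\pm-\frac12v)=v$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) On $\operatorname{supp}\chi_\pm$ we have $R_s=\vartheta R_\pm+(1-\vartheta)r$ with $\vartheta=(1-s)\chi_\pm\in[0,1]$. So $R_s(\omega)\omega$ is a convex combination of $R_\pm(\omega)\omega\in S(o_\pm,\frac12)\subset\bar B(q,1)$ and $r\omega\in B(q,1)$.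

(ii) The supports are closed, so $R_s=r$ near $\omega$ and $\Gamma_s$ coincides with $S(0,r)$ near $r\omega$.

(iii) Near $\omega_\pm$ we have $R=R_\pm$, so $\Gamma$ coincides with $S(o_\pm,\frac12)$ near $a_\pm=o_\pm-\frac12v_\pm$. For $v$ close to $v_\pm$ the point $z=o_\pm-\frac12v$ lies in this part of $\Gamma$, and $v=2(o_\pm-z)$ is a unit normal there. It is the outward one by the first inequality in \eqref{eq:W}.
\end{proof}

\subsection{A spacetime in which $\Gamma$ is the front of a point}\label{sec:eikonal}

In the metric $-dt^2+\mu(z)^2|dz|^2$ light has Euclidean speed $1/\mu$, and a wave whose arrival time at $z$ is $u(z)$ satisfies the eikonal equation $|\nabla u|=\mu$. We read this backwards: we choose a function $u$ without critical points whose level sets deform small spheres about $0$ into $\Gamma$, and define $\mu=|\nabla u|$. For $\mu$ to be smooth at $0$ and to extend by $1$ across $\Gamma$, we want $u=|z|-\theta$ near $0$ and $u$ equal to the signed distance to $\Gamma$ near $\Gamma$. We build $u$ by prescribing its radial derivative $\partial_ru>0$. The one constraint is that the integral of $\partial_ru$ along every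 ray from $0$ to $\Gamma$ be the same number $\theta$, and it is met by taking $\theta$ large and letting each ray make up its deficit in the middle of $K$.

Let $\rho$ be the signed Euclidean distance to $\Gamma$, negative in the interior of $K$. Near $\Gamma$ it is smooth with $|\nabla\rho|=1$, and $\nabla\rho=\nu$ on $\Gamma$. Hence $\partial_r\rho=\nu\cdot\omega>0$ on the compact set $\Gamma$. Choose $\delta\in(0,\frac1{10})$ such that $\rho(0)<-3\delta$ and such that $\rho$ is smooth with $|\nabla\rho|=1$ and $\partial_r\rho>0$ on $\{|\rho|<3\delta\}$. Choose $\kappa>0$ with $\bar B(0,2\kappa)\subset\{\rho<-3\delta\}$.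

\begin{lemma}\label{lem:u}
There are $\theta>\kappa+\delta$ and a smooth function $u$ on $\{\rho<\delta\}\setminus\{0\}$ such that
\begin{itemize}
\item[(i)] $\partial_ru>0$;
\item[(ii)] $u=|z|-\theta$ for $0<|z|\le\kappa$, and $u\ge\kappa-\theta$ for $|z|\ge\kappa$;
\item[(iii)] $u=\rho$ where $-\delta\le\rho<\delta$, and $u<-\delta$ where $\rho<-\delta$.
\end{itemize}
\end{lemma}

\begin{proof}
Consider $\rho$ along a ray $\lambda\mapsto\lambda\omega$, $0\le\lambda\le R(\omega)$, where $\rho\le0$. Once $\rho>-3\delta$, it increases and so stays in $(-3\delta,0]$, where its derivative is positive. Hence there is a unique $\lambda_1=\lambda_1(\omega)$ with $\rho(\lambda_1\omega)=-\delta$, and $\rho<-\delta$ for $\lambda<\lambda_1$, while $-\delta\le\rho\le0$ for $\lambda_1\le\lambda\le R(\omega)$.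

Choose smooth functions of one variable with values in $[0,1]$ as follows: $\chi_1(\lambda)=1$ for $\lambda\le\kappa$ and $0$ for $\lambda\ge2\kappa$; $\chi_2(\rho)=1$ for $\rho\ge-\delta$ and $0$ for $\rho\le-2\delta$; $\beta_1(\lambda)>0$ exactly for $\lambda>\kappa$; $\beta_2(\rho)>0$ exactly for $\rho<-\delta$, and $\beta_2(\rho)=1$ for $\rho\le-2\delta$. On $K$ put
\[
f=\chi_1(|z|)+\chi_2(\rho)\,\partial_r\rho\ \ge0,\qquad \beta=\beta_1(|z|)\,\beta_2(\rho)\ \ge0,
\]
where the term $\chi_2(\rho)\partial_r\rho$ is $0$ for $\rho\le-2\delta$. Both functions are smooth, since $\chi_2(\rho)$ and $\beta_2(\rho)$ are constant where $\rho\le-2\delta$ and $\rho$ is smooth on the rest of $K$. The function $\beta$ is positive exactly on $\{|z|>\kappa,\ \rho<-\delta\}$, a set that contains $S(0,2\kappa)$. So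
\[
I_f(\omega)=\int_0^{R(\omega)}f(\lambda\omega)\,d\lambda,\qquad I_\beta(\omega)=\int_0^{R(\omega)}\beta(\lambda\omega)\,d\lambda
\]
are smooth on $S^{n-1}$ and $I_\beta>0$. Fix $\theta>\max I_f$, put $m=(\theta-I_f)/I_\beta>0$, and define on $K\setminus\{0\}$ the smooth function
\[
u(\lambda\omega)=-\theta+\int_0^\lambda\bigl(f+m(\omega)\beta\bigr)(\lambda'\omega)\,d\lambda' .
\]
Its radial derivative $f+m\beta$ equals $1$ for $|z|\le\kappa$. It equals $\partial_r\rho>0$ where $\rho\ge-\delta$, because there $|z|>2\kappa$, $\chi_2=1$ and $\beta=0$. At all other points it is at least $m\beta>0$. This gives (i) and (ii) on $K$. On $\Gamma$ we have $u=-\theta+I_f+mI_\beta=0=\rho$, and $\partial_ru=\partial_r\rho$ on the segment $\lambda_1\le\lambda\le R(\omega)$, so $u=\rho$ on that segment. For $\lambda<\lambda_1$, monotonicity gives $u<u(\lambda_1\omega)=-\delta$. At $\lambda=\kappa<\lambda_1$ this says $\kappa-\theta<-\delta$. Finally we set $u=\rho$ on $\{0<\rho<\delta\}$; the extension is smooth, and (i)--(iii) hold for it.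
\end{proof}

In particular $u<0$ on $\operatorname{int}K\setminus\{0\}$, $u=0$ on $\Gamma$ and $u>0$ outside $K$. Let $\mu_0=|\nabla u|$ on $K\setminus\{0\}$ and $\mu_0=1$ at $0$ and outside $K$. By Lemma~\ref{lem:u}, $\mu_0>0$, and $\mu_0=1$ on $\{|z|\le\kappa\}$ and on $\{\rho\ge-\delta\}$, so $\mu_0$ is smooth on $\mathbb{R}^n$.

The medium must be switched off afterward, so that the perturbation has compact support and the metric is flat for $t\ge0$. The wave with arrival time $u$ is in the region where $\mu_0\ne1$ only at times in $[\kappa-\theta,-\delta]$, so it does not notice a cutoff outside a slightly longer interval. Let $b\colon\mathbb{R}\to[0,1]$ be smooth with $b=1$ on $[\frac\kappa2-\theta,-\frac\delta2]$ and $b=0$ outside $(\frac\kappa4-\theta,-\frac\delta4)$, and put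
\[
\mu(t,z)=1-b(t)+b(t)\mu_0(z)>0 .
\]
Then $\mu=1$ outside the compact set $[\frac\kappa4-\theta,-\frac\delta4]\times K$, and $\mu=1$ whenever $|z|\le\kappa$ or $\rho(z)\ge-\delta$.

Now let $M$ be a connected manifold of dimension $n$. Every Riemannian metric on $M$ is conformal to a complete one \cite{NomizuOzeki}, so $M$ has a complete metric $h_1$. Fix a chart that identifies an open subset of $M$ with $B(0,12)$, and a smooth function $\psi\colon M\to[0,1]$ with compact support in the chart and $\psi=1$ on $B(0,10)$. Put $h=\psi|dz|^2+(1-\psi)h_1$. The metrics $h$ and $h_1$ agree outside a compact set, so each is bounded by a constant multiple of the other, and $h$ is complete. For $M=\mathbb{R}^n$ we simply take $h=|dz|^2$. Since $K\subset B(0,2)$, we can extend $\mu$ by $1$ to $\mathbb{R}\times M$. Define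
\[
\mathcal{X}=\mathbb{R}\times M,\qquad G=-dt^2+\mu(t,z)^2h,\qquad x=(-\theta,0).
\]
The function $\mu$ has a positive minimum, so $\mathcal{X}$ is globally hyperbolic with Cauchy surface $M$ by Lemma~\ref{lem:gh}. We have $G=-dt^2+h$ outside a compact set and for $t\ge0$, and $G$ is the Minkowski metric on $[0,\infty)\times B(0,10)$. We identify $\mathfrak{N}_{\mathcal{X}}$ with the unit tangent bundle of $h$ as in Section~\ref{sec:split}. Formula \eqref{eq:minksky} remains valid for $t_0\ge0$ and $|z_0|+t_0<10$, because the straight segments from $(t_0,z_0)$ back to $(0,z_0-t_0v)$ lie in the flat region.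

\begin{proposition}\label{prop:sky}
We have $\mathfrak{S}_x=N^+\Gamma$. For every $z\in K\setminus\{0\}$ the event $(u(z),z)$ lies on a future-directed null geodesic issuing from $x$.
\end{proposition}

\begin{proof}
Let $F(t,z)=u(z)-t$ on the open set $O=O_1\cup O_2\cup O_3$, where
\[
O_1=(\tfrac\kappa2-\theta,-\tfrac\delta2)\times(\operatorname{int}K\setminus\{0\}),\qquad O_2=\mathbb{R}\times\{0<|z|<\kappa\},\qquad O_3=\mathbb{R}\times\{|\rho|<\delta\}.
\]
The $G$-gradient of $F$ is $X=\partial_t+\mu^{-2}\nabla u$, where $\nabla u$ is the Euclidean gradient, and $G(X,X)=-1+\mu^{-2}|\nabla u|^2$. This vanishes on $O$: on $O_1$ we have $b=1$ and $\mu=\mu_0=|\nabla u|$, and on $O_2\cup O_3$ we have $\mu=1=|\nabla u|$. The Hessian $G(\nabla_ZX,Z')$ of $F$ is symmetric in $Z,Z'$, so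
\[
G(\nabla_XX,Z)=G(\nabla_ZX,X)=\tfrac12\,Z\,G(X,X)=0
\]
for every vector field $Z$ on $O$. Hence the integral curves of $X$ are future-directed null geodesics. Along them $dt(X)=1$, so they are parametrized by $t$, and $dF(X)=G(X,X)=0$, so $F$ is constant.

Let $C=\{(u(z),z):z\in K\setminus\{0\}\}$. We claim that $C\subset O$. Let $z\in K\setminus\{0\}$ and $t=u(z)$. If $|z|<\kappa$, then $(t,z)\in O_2$. Otherwise $t\ge\kappa-\theta$. If moreover $t<-\frac\delta2$, then $z\notin\Gamma$ and $(t,z)\in O_1$. If $t\ge-\frac\delta2$, then Lemma~\ref{lem:u}(iii) gives $\rho(z)\ge-\delta$, hence $\rho(z)=u(z)\in[-\frac\delta2,0]$ and $(t,z)\in O_3$. Since $u>0$ outside $K$, the set $C$ is the part of $\{F=0\}\subset O$ with $t\le0$. By Lemma~\ref{lem:u}(i),(ii), the part $C'$ of $C$ with $\frac\kappa2-\theta\le t\le0$ is the graph of $u$ over $K\setminus B(0,\frac\kappa2)$. It is a compact subset of $O$.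

On $\mathbb{R}\times B(0,\kappa)$ the metric is Minkowski, so the future-directed null geodesics issuing from $x$ begin as $t\mapsto(t,(t+\theta)\omega)$, $\omega\in S^{n-1}$, $-\theta<t<\kappa-\theta$. These are integral curves of $X=\partial_t+z/|z|$ on which $F=0$. Continue such a curve as an integral curve of $X$ from $t=\frac\kappa2-\theta$. As long as it exists and $t\le0$, it stays in $C'$. A maximal integral curve with bounded time of existence leaves every compact subset of $O$, so the curve exists up to $t=0$. At $t=0$ it is at a point with $u(z)=0$, that is, $z\in\Gamma$, with velocity $\partial_t+\nabla\rho=\partial_t+\nu(z)$. Thus $\mathfrak{S}_x\subset N^+\Gamma$.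

Conversely, start at a point $(u(z),z)\in C'$ and follow $X$ backward. By the same argument the integral curve exists down to $t=\frac\kappa2-\theta$, where it is at a point of $C$ over $S(0,\frac\kappa2)$. This point lies on one of the radial integral curves above, so our curve is part of a null geodesic issuing from $x$. The points of $C\setminus C'$ lie on the radial curves themselves. This proves the second statement, and for $z\in\Gamma$ it gives $(z,\nu(z))\in\mathfrak{S}_x$.
\end{proof}

\subsection{The events $y$}

The map $z\mapsto(z-o_\pm)/|z-o_\pm|$ is continuous near $q$ and sends $q$ to $v_\pm$. Fix $\varepsilon\in(0,\frac1{100})$ such that it maps $B(q,7\varepsilon)$ into $V_\pm$, for both signs. Let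
\[
U=\bigl\{(t',q'):\ |t'-(1+\varepsilon)|<\tfrac\varepsilon{10},\ |q'-q|<\tfrac\varepsilon{10}\bigr\},
\]
an open neighborhood of $(1+\varepsilon,q)$. Theorem~\ref{thm:main} follows from the next three lemmas.

\begin{lemma}\label{lem:chron}
Every $y\in U$ satisfies $x\ll y$.
\end{lemma}

\begin{proof}
Let $z_1=\frac65e_n$. Since $R(e_n)=r>\frac65$, the point $z_1$ lies in $\operatorname{int}K$ and $u(z_1)<0$. Proposition~\ref{prop:sky} gives $x\le(u(z_1),z_1)$. The curve $t\mapsto(t,z_1)$ gives $(u(z_1),z_1)\ll(0,z_1)$. A straight segment gives $(0,z_1)\ll(t',q')$, because $|q'-z_1|<\frac45+\frac\varepsilon{10}<1<t'$. In any spacetime $x\le x'\ll y$ implies $x\ll y$.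
\end{proof}

\subsection{Every observer crosses one of the two waves}

Put $T_\pm(z)=\frac12+|z-o_\pm|$ for $z$ in the chart. These are the arrival times of the light from the dents after it has focused:
\begin{equation}\label{eq:arrival}
z\in B(q,7\varepsilon)\ \Longrightarrow\ (T_\pm(z),z)\text{ lies on a null geodesic through }x .
\end{equation}
Indeed, let $v=(z-o_\pm)/|z-o_\pm|\in V_\pm$. By Lemma~\ref{lem:front}(iii) and Proposition~\ref{prop:sky}, $(o_\pm-\frac12v,v)\in\mathfrak{S}_x$. For $0\le t\le2$ this null geodesic is the segment $t\mapsto(t,o_\pm+(t-\frac12)v)$, which lies in the flat region. At $t=T_\pm(z)\le1+7\varepsilon<2$ it is at the place $o_\pm+|z-o_\pm|v=z$.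

The plane waves of Section~\ref{sec:plan} bound these spherical waves in the right direction. Since $q-o_\pm=\frac12v_\pm$, we have $T_\pm(q)=1$, and the Cauchy--Schwarz inequality gives
\begin{equation}\label{eq:plane}
T_\pm(q+w)\ge\tfrac12+v_\pm\cdot\bigl(\tfrac12v_\pm+w\bigr)=1+v_\pm\cdot w .
\end{equation}

\begin{lemma}\label{lem:moment}
Every future-directed timelike curve from $x$ to a point $y=(t',q')\in U$ has a d\'ej\`a vu moment.
\end{lemma}

\begin{proof}
Let $c(t)=(t,z(t))$ be the curve and $t_0=1-5\varepsilon>0$. For $t\ge0$ we have $G=-dt^2+h$, so for $t\in[t_0,t']$ the $h$-length of $z|_{[t,t']}$ is at most $t'-t_0<6.1\,\varepsilon<1$. A curve that ends at $q'$ and is not contained in $B(q',1)\subset B(0,10)$ has $h$-length at least $1$. So $z(t)$ stays in the chart, and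
\[
|z(t)-q|\le|z(t)-q'|+|q'-q|<6.2\,\varepsilon\qquad(t_0\le t\le t').
\]
Let $w=z(t_0)-q$. By \eqref{eq:plane} and $\frac12(v_++v_-)=\frac45e_n$,
\[
\max_\pm T_\pm(z(t_0))\ge1+\tfrac12(v_++v_-)\cdot w=1+\tfrac45w_n>1-\tfrac45\cdot6.2\,\varepsilon=1-4.96\,\varepsilon>t_0 .
\]
Choose the sign for which $T_\pm(z(t_0))>t_0$. At the end of the curve, $T_\pm(q')\le T_\pm(q)+|q'-q|<1+\frac\varepsilon{10}<t'$. So $T_\pm(z(t^*))=t^*$ for some $t^*\in(t_0,t')$. By \eqref{eq:arrival}, $c(t^*)$ lies on a null geodesic through $x=c(-\theta)$, and $t^*>-\theta$. Hence $c(t^*)$ is a d\'ej\`a vu moment, with $x_-=x$.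
\end{proof}

\subsection{The link does not see the dents}

\begin{lemma}\label{lem:link}
For every $y=(t',q')\in U$ the skies $\mathfrak{S}_x$ and $\mathfrak{S}_y$ are disjoint, and there is an embedded positive Legendrian isotopy from $\mathfrak{S}_x$ to $\mathfrak{S}_y$.
\end{lemma}

\begin{proof}
By \eqref{eq:minksky}, $\mathfrak{S}_y=\{(q'-t'v,v):v\in S^{n-1}\}$. We use that $|q'|<2.01$ and $r+t'>2.4$.

\emph{Removing the dents.} The family $N^+\Gamma_s$, parametrized by $\omega\in S^{n-1}$, is a Legendrian isotopy from $N^+\Gamma=\mathfrak{S}_x$ to $N^+S(0,r)$. Suppose that $(z,v)\in N^+\Gamma_s\cap\mathfrak{S}_y$ with $z=R_s(\omega)\omega$. Then $|z-q|\ge|z-q'|-|q'-q|>t'-\frac\varepsilon{10}>1$, so by Lemma~\ref{lem:front}(i) the direction $\omega$ lies outside the supports of $\chi_\pm$. By Lemma~\ref{lem:front}(ii), $z=r\omega$ and $v=\omega$. Hence $q'=z+t'v=(r+t')\omega$, which contradicts $|q'|<r+t'$. So $N^+\Gamma_s$ is disjoint from $\mathfrak{S}_y$ for all $s$, and $s=0$ gives $\mathfrak{S}_x\cap\mathfrak{S}_y=\varnothing$. By Lemma~\ref{lem:move} it now suffices to find an embedded positive Legendrian isotopy from $N^+S(0,r)$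 to $\mathfrak{S}_y$.

\emph{The Minkowski model.} In Minkowski space $N^+S(0,r)$ is the sky of $(-r,0)$, and we use the skies along the straight segment from $(-r,0)$ to $(t',q')$. They need not be skies in $\mathcal{X}$, but they are Legendrian spheres in the unit tangent bundle of the chart, which is all that matters. Let $k=q'/(r+t')$, so $|k|<1$, and for $v\in S^{n-1}$, $\sigma\in[-r,t']$ put
\[
\iota(v,\sigma)=\bigl((\sigma+r)k-\sigma v,\ v\bigr).
\]
The first component has norm at most $|q'|+\max\{r,t'\}<4$, so $\iota$ takes values over $B(0,10)$, where $\alpha=\langle v,dz\rangle$. For $\sigma=-r$ the image is $\{(rv,v)\}=N^+S(0,r)$, and for $\sigma=t'$ it is $\mathfrak{S}_y$. Each $\iota_\sigma$ is an embedding, because its second component is the identity, and it is Legendrian, because $\iota_\sigma^*\alpha=-\sigma\langle v,dv\rangle=0$ on the unit sphere. The isotopy is positive: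
\[
-\alpha(\partial_\sigma\iota)=-\langle v,k-v\rangle=1-\langle v,k\rangle>0 .
\]
If $\iota(v,\sigma)=\iota(v',\sigma')$, then $v=v'$ and $(\sigma-\sigma')(k-v)=0$, so $\sigma=\sigma'$ since $|k|<1=|v|$. By Lemma~\ref{lem:disjoint} the isotopy is embedded.
\end{proof}

By Lemma~\ref{lem:link}, condition (DjV) fails for $(\mathfrak{S}_x,\mathfrak{S}_y)$ for every $y\in U$. Together with Lemmas \ref{lem:chron} and~\ref{lem:moment} and the properties of $G$ noted before Proposition~\ref{prop:sky}, this proves Theorem~\ref{thm:main}.

\section{Products without conjugate points}\label{sec:noconj}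

Let $(M,g)$ be as in Theorem~\ref{thm:noconj}, with $n=\dim M$. By Lemma~\ref{lem:gh}, $\mathcal{X}$ is globally hyperbolic. Let $\widetilde M\to M$ be the universal cover with the lifted metric and distance function $d$. The universal cover of $\mathcal{X}$ is the product spacetime $\mathbb{R}\times\widetilde M$. The deck transformations $\varphi$ act on $\widetilde M$ freely and by isometries, and they act on $\mathbb{R}\times\widetilde M$ through the second factor.

We recall what the hypothesis gives. Without conjugate points, each exponential map $\exp_a\colon T_a\widetilde M\to\widetilde M$ is a local diffeomorphism. On a complete manifold it is then a covering map, and so a diffeomorphism, because $\widetilde M$ is simply connected. Hence any two points of $\widetilde M$ are joined by exactly one geodesic. Since some minimal geodesic joins them by the Hopf--Rinow theorem, \emph{every geodesic segment in $\widetilde M$ is minimal}, and $|\exp_a^{-1}(a')|=d(a,a')$.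

After a translation in time, $x=(0,p)$ and $y=(T,q)$. Fix a lift $\tilde p$ of $p$. A timelike curve from $(0,\tilde p)$ to $(T,a)$ projects to a curve of length less than $T$ in $\widetilde M$, and conversely a minimal geodesic of length less than $T$, run at constant speed in time $T$, gives a timelike curve. So $(0,\tilde p)\ll(T,a)$ if and only if $d(\tilde p,a)<T$, and (c) says:
\begin{itemize}
\item[(c$'$)] at least two lifts of $q$ lie at distance less than $T$ from $\tilde p$.
\end{itemize}
No lift of $q$ lies at distance exactly $T$ from $\tilde p$: the minimal geodesic to it would project to a null geodesic through $x$ and $y$ (for $T=0$ we would have $x=y$), and the skies would intersect. On the other hand, a causal curve from $x$ to $y$ lifts to a curve of length at most $T$ from $\tilde p$ to some lift of $q$. So $T>0$ and at least one lift of $q$ lies at distance less than $T$. We prove that (a) and (b) both fail if (c$'$) fails, and that both hold if (c$'$) holds.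

\subsection{One lift: an observer without d\'ej\`a vu}

Suppose that exactly one lift $\tilde q$ has $d(\tilde p,\tilde q)<T$. Then all other lifts lie at distance greater than $T$. Let $\tilde z\colon[0,T]\to\widetilde M$ be the geodesic from $\tilde p$ to $\tilde q$ with constant speed $\lambda=d(\tilde p,\tilde q)/T<1$, and let $c$ be the projection of $t\mapsto(t,\tilde z(t))$. It is a smooth timelike curve from $x$ to $y$.

Suppose a null geodesic connects $c(t_1)$ to $c(t_2)$, $t_1<t_2$. Its spatial part is a geodesic of length $t_2-t_1$ in $M$. Lift it to start at $\tilde z(t_1)$; the lift ends at $\varphi\tilde z(t_2)$ for a deck transformation $\varphi$, and it is minimal, so $d(\tilde z(t_1),\varphi\tilde z(t_2))=t_2-t_1$. If $\varphi=1$, the left side is $\lambda(t_2-t_1)<t_2-t_1$, which is impossible. If $\varphi\ne1$, then $\varphi\tilde q\ne\tilde q$ is another lift of $q$, and the triangle inequality through $\tilde z(t_1)$ and $\varphi\tilde z(t_2)$ gives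
\[
d(\tilde p,\varphi\tilde q)\le\lambda t_1+(t_2-t_1)+\lambda(T-t_2)\le T,
\]
which is impossible as well. So $c$ has no d\'ej\`a vu moment and (b) fails. By Lemma~\ref{lem:skies} the skies along $c$ form an embedded positive isotopy from $\mathfrak{S}_x$ to $\mathfrak{S}_y$, so (a) fails.

\subsection{Two lifts: every observer has a d\'ej\`a vu moment}

Assume (c$'$). Let $c(t)=(t,z(t))$ be a timelike curve from $x$ to $y$, and let $\tilde z$ be the lift of $z$ with $\tilde z(0)=\tilde p$. At least one of the two lifts of $q$ in (c$'$) differs from $\tilde z(T)$; write it as $\varphi\tilde z(T)$ with $\varphi\ne1$. The continuous function $t-d(\tilde p,\varphi\tilde z(t))$ equals $-d(\tilde p,\varphi\tilde p)<0$ at $t=0$ and is positive at $t=T$, so it vanishes at some $t^*\in(0,T)$. The minimal geodesic from $\tilde p$ to $\varphi\tilde z(t^*)$ has length $t^*$ and projects to a geodesic from $p$ to $z(t^*)$. This gives a null geodesic from $x$ to $c(t^*)$, and (b) holds.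

\subsection{Two lifts: the skies form a d\'ej\`a vu link}

Assume (c$'$). The skies are disjoint spheres of dimension $n-1\ge1$, so they form a Legendrian link. Condition (P) holds by Lemma~\ref{lem:skies}, applied to the smooth timelike curve from $x$ to $y$ given by a minimal geodesic from $\tilde p$ to one of the lifts in (c$'$). To prove (DjV) we need a substitute, for an arbitrary isotopy, for the argument just given. There the light cone of $(0,\tilde p)$ separated the two ends of the translated observer $(t,\varphi\tilde z(t))$. Dually, consider the fronts at time $0$ of the skies of this translated observer. At the start the front is the point $\varphi\tilde p\ne\tilde p$, and at the end it is a sphere of radius $T$ that encloses $\tilde p$. So some intermediate front passes through $\tilde p$, for a reason of degree that applies to any family of spheres with these ends.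

Suppose that $\iota\colon L\times[0,1]\to SM$ is an embedded positive Legendrian isotopy from $\mathfrak{S}_x$ to $\mathfrak{S}_y$, with $L\cong S^{n-1}$. Here the spaces of null geodesics of $\mathcal{X}$ and of its universal cover are identified with $SM$ and $S\widetilde M$ at $t=0$, so that $\mathfrak{S}_x$ is the fiber $S_pM$ and the covering $S\widetilde M\to SM$ is the projection of null geodesics. This covering maps $S_{\tilde p}\widetilde M$ diffeomorphically onto $S_pM$. By homotopy lifting there is a lift $\tilde\iota\colon L\times[0,1]\to S\widetilde M$ of $\iota$ with $\tilde\iota_0(L)=S_{\tilde p}\widetilde M$.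

We identify $\tilde\iota_1(L)$. The map $S\widetilde M\to\widetilde M$ that sends a unit vector to the position of its geodesic at time $T$ is continuous, and it maps $\tilde\iota_1(L)$ into the discrete set of lifts of $q$. As $L$ is connected, the image is one lift $\tilde q$. So $\tilde\iota_1(L)$ lies in the sky of $(T,\tilde q)$. The covering maps this sky diffeomorphically onto $\mathfrak{S}_y=\iota_1(L)$, both being parametrized by the unit velocity at time $T$. Hence $\tilde\iota_1$ is a diffeomorphism from $L$ onto $\mathfrak{S}_{(T,\tilde q)}$.

By (c$'$) there is $\varphi\ne1$ with $d(\tilde p,\varphi\tilde q)<T$. Let $\tilde\pi\colon S\widetilde M\to\widetilde M$ be the projection and put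
\[
f_\sigma=\tilde\pi\circ d\varphi\circ\tilde\iota_\sigma\colon L\to\widetilde M .
\]
The maps $f_\sigma$ avoid $\tilde p$. For $\sigma=0$ the map is constant with value $\varphi\tilde p\ne\tilde p$. For $\sigma>0$ the set $d\varphi(\tilde\iota_\sigma(L))$ projects to $\iota_\sigma(L)\subset SM$, which is disjoint from $\iota_0(L)=S_pM$ because $\iota$ is injective; so $f_\sigma$ avoids all lifts of $p$.

Let $E=\exp_{\varphi\tilde q}^{-1}\colon\widetilde M\to T_{\varphi\tilde q}\widetilde M\cong\mathbb{R}^n$ and $a=E(\tilde p)$, so $|a|=d(\tilde p,\varphi\tilde q)<T$. The maps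
\[
\hat f_\sigma=\frac{E\circ f_\sigma-a}{|E\circ f_\sigma-a|}\colon L\to S^{n-1}
\]
form a homotopy. The map $\hat f_0$ is constant and has degree $0$, since $n-1\ge1$. For $\sigma=1$, the map $d\varphi\circ\tilde\iota_1$ is a diffeomorphism onto the sky of $(T,\varphi\tilde q)$. The geodesic that is at $\varphi\tilde q$ at time $T$ with unit velocity $w$ is at $\exp_{\varphi\tilde q}(-Tw)$ at time $0$. So $E\circ f_1=-Tw$ for a diffeomorphism $w\colon L\to S^{n-1}$. Since $|sa|<T$ for $0\le s\le1$, the maps $(-Tw-sa)/|{-Tw}-sa|$ are a homotopy from $-w$ to $\hat f_1$, and $\hat f_1$ has degree $\pm1$. This contradiction proves (DjV), so (a) holds. The proof of Theorem~\ref{thm:noconj} is complete.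

\begin{remark}
The degree argument uses neither that the isotopy is positive nor that it is Legendrian, only that $\iota_\sigma(L)\cap\iota_0(L)=\varnothing$ for $\sigma>0$. The absence of conjugate points enters twice: in the case of one lift, where the lifted geodesic must be minimal, and in the degree argument, where $\exp_{\varphi\tilde q}$ must be a diffeomorphism. The implication (c)$\Rightarrow$(b) uses only completeness. In the example of Theorem~\ref{thm:rp} the two lifts of $p$ lie at distances $0$ and $\pi$ from $\tilde p$, both less than $T=\pi+\varepsilon$, so (c) and (b) hold while (a) fails; there $\widetilde M\setminus\{\tilde p\}$ is a punctured sphere, which is contractible, and no degree is available.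
\end{remark}

\begin{thebibliography}{9}

\bibitem{Geiges}
Geiges, \emph{An Introduction to Contact Topology}.

\bibitem{Nemirovski}
Stefan Nemirovski, \emph{Legendrian links and d\'ej\`a vu moments}, arXiv:2303.12433 (2023).

\bibitem{NomizuOzeki}
Nomizu and Ozeki, Proc. AMS \textbf{12} (1961).

\end{thebibliography}
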